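# The exact arithmetical level of the first order 0–1 law for conditioned random graphs

Fix a first order sentence $\varphi$ about graphs and draw a graph on $n$ vertices uniformly among those that satisfy $\varphi$. For some $\varphi$ every first order property then has limiting probability $0$ or $1$; for others this fails. How hard is it to tell, from $\varphi$, which case holds? The problem comes from Danila Demin, Maksim Zhukovskii, "First order complexity of finite random structures", arXiv:2402.02567 (2024). The answer proved below is that the set of good sentences is $\Pi_3$-complete. We start with a case that needs only an on/off switch, namely $\Sigma_2$ sets, and then see what $\Pi_3$ sets demand beyond it.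

## 1. Random graphs conditioned on a sentence

Graphs are finite, simple and undirected, and are structures for the signature $\{=,\sim\}$. "FO" means first order in this signature.

**Definition.** For an FO sentence $\varphi$, $G(n\mid\varphi)$ is the uniformly random graph on $[n]=\{1,\dots,n\}$ satisfying $\varphi$. It is defined when at least one such graph exists; these $n$ form the *spectrum* of $\varphi$. Write $P_{\varphi,\psi}(n)=\Pr(G(n\mid\varphi)\models\psi)$. We say that $G(n\mid\varphi)$ *obeys the FO 0–1 law* if for every FO sentence $\psi$ there is $c\in\{0,1\}$ with $P_{\varphi,\psi}(n)\to c$ as $n\to\infty$ along the spectrum. If the spectrum is finite, this counts as true. $\mathsf{0}$–$\mathsf{1LAW}$ is the set of all such $\varphi$, and $\mathsf{CONV}$ is the set of $\varphi$ for which each $P_{\varphi,\psi}(n)$ converges to some real along the spectrum (again vacuously if the spectrum is finite). Sentences are identified with natural numbers by a standard Gödel numbering.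

Three examples by hand, with $\psi=$ "there is an edge".

* $\varphi=$ "no edges, or all edges". For $n\ge2$ there are two graphs, so $P_{\varphi,\psi}(n)=1/2$, and the 0–1 law fails.
* $\varphi=$ "at most one edge". There are $1+\binom n2$ graphs, and $P_{\varphi,\psi}(n)\to1$. With probability tending to $1$ the graph is one edge plus $n-2$ isolated vertices. The truth of a sentence of quantifier rank $\rho$ in that graph does not depend on $n$ once $n-2\ge\rho$, because in the $\rho$-round game described below Duplicator can match the ends of the edge with the ends of the edge and isolated vertices with isolated vertices. So the 0–1 law holds.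
* $\varphi=$ "no edges, or every vertex has exactly one neighbor". For odd $n$ only the empty graph qualifies, so $P_{\varphi,\psi}(n)=0$. For even $n$ there are $(n-1)!!$ perfect matchings against one empty graph, so $P_{\varphi,\psi}(n)\to1$. There is no limit at all.

In each example two families of graphs compete, and everything is decided by the ratio of their sizes. The whole proof is organized this way.

**Recalled: the arithmetical hierarchy.** A set $C\subseteq\mathbb N$ is $\Sigma_2$ if $e\in C\iff\exists y\,\forall z\,R(e,y,z)$ with $R$ recursive, and $\Pi_3$ if $e\in C\iff\forall j\,\exists y\,\forall z\,R(e,j,y,z)$ with $R$ recursive; similarly for the other levels. $\Sigma_1$ sets are the recursively enumerable (r.e.) ones, and r.e. relations are closed under bounded universal quantification. Note $\Sigma_2\subseteq\Pi_3$. A (many-one) *reduction* of $C$ to $D$ is a computable $f$ with $e\in C\iff f(e)\in D$. $D$ is *$\Pi_3$-hard* if every $\Pi_3$ set reduces to it, and *$\Pi_3$-complete* if moreover $D\in\Pi_3$. By the hierarchy theorem some $\Pi_3$ set is not $\Sigma_3$; since $\Sigma_3$ is closed under preimages by computable maps, a $\Pi_3$-hard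 set is not in $\Sigma_3$.

**Recalled: games.** Write $G\equiv_\rho G'$ if $G,G'$ agree on all sentences of quantifier rank (nesting depth of quantifiers) at most $\rho$. This holds iff Duplicator wins the $\rho$-round Ehrenfeucht–Fraïssé game: in each round Spoiler picks a vertex in one of the graphs, Duplicator answers in the other, and Duplicator wins if the final correspondence preserves and reflects $=$ and $\sim$. For linear orders the same holds with $<$ in place of $\sim$, and any two finite linear orders with at least $2^\rho$ elements are $\equiv_\rho$ (e.g. Libkin, *Elements of Finite Model Theory*, Thm 3.6).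

**The upper bound.** It is known that $\mathsf{0}$–$\mathsf{1LAW}$ is $\Pi_1$-hard, already for sentences with full spectrum, and that it is in $\Pi_3$. The second fact is short: $\varphi\in\mathsf{0}$–$\mathsf{1LAW}$ if and only if
$$\forall M\ge1\;\forall\psi\;\exists N\,\Big[\big(\forall n>N\ P_{\varphi,\psi}(n)<\tfrac1M\big)\vee\big(\forall n>N\ P_{\varphi,\psi}(n)>1-\tfrac1M\big)\Big],\tag{1}$$
where the inner conditions are read as true for $n$ outside the spectrum. If the spectrum is finite, both sides hold. If it is infinite, the first alternative for one $M\ge2$ and the second for another $M'\ge2$ would give $P<1/2$ and $P>1/2$ for large $n$ in the spectrum; so for each $\psi$ the same alternative serves all $M\ge2$, which says that $P_{\varphi,\psi}(n)$ tends to $0$ or to $1$. For fixed $n$ one can list all graphs on $[n]$, so the inner conditions are decidable. The bracket is a disjunction of two $\Pi_1$ conditions, hence $\Pi_1$, and (1) has the form $\forall\exists\forall$. So $\mathsf{0}$–$\mathsf{1LAW}\in\Pi_3$.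

It remains to find the right lower bound.

## 2. The easy case: $\Sigma_2$ sets and a switch

Let $\psi_0$ be the fixed sentence "there is a vertex of degree $1$ whose neighbor has degree $8$".

**Proposition 1.** Let $C$ be a $\Sigma_2$ set. There is a computable map $e\mapsto\sigma_e$ such that the spectrum of every $\sigma_e$ contains every $n\ge1$ and

* if $e\in C$, then $G(n\mid\sigma_e)$ obeys the FO 0–1 law;
* if $e\notin C$, then $\Pr(G(n\mid\sigma_e)\models\psi_0)$ does not converge.

The plan is a competition. The sentence $\sigma_e$ will be a disjunction $A\vee S_e$, up to a correction for small $n$. The background sentence $A$ obeys the 0–1 law and has models of every size $n\ge15$. The models of $S_e$ satisfy $\psi_0$, those of $A$ do not, and models of $S_e$ exist only at sizes $n$ attached to a "stage" $k$ at which something new happens in a computation with input $e$. Finitely many events make $S_e$ irrelevant in the limit; infinitely many events make $\Pr(\psi_0)$ oscillate, provided $S_e$ has enough models at each event.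

"Enough" is measured as follows. A graph is *rigid* if its only automorphism is the identity. By orbit–stabilizer, a rigid graph with $n$ vertices has exactly $n!$ labelled copies on $[n]$ (the path on three vertices is not rigid, and has only $3!/2=3$ copies). So if all models are rigid, counting models means counting isomorphism types.

**Lemma 2 (mixtures).** Let $n$ be such that $A$ has $a(n)\,n!$ models on $[n]$ with $a(n)\ge1$, that $B$ has $b(n)\,n!$ models on $[n]$, and that no graph on $[n]$ satisfies both. Put $\alpha_n=b(n)/(a(n)+b(n))$ and $\varphi=A\vee B$. Then $G(n\mid\varphi)$ satisfies $B$ with probability $\alpha_n$, and $|P_{\varphi,\psi}(n)-P_{A,\psi}(n)|\le\alpha_n$ for every $\psi$.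

*Proof.* The first claim is the ratio of counts. Given that $A$ holds, the graph is distributed as $G(n\mid A)$, so $P_{\varphi,\psi}(n)=(1-\alpha_n)P_{A,\psi}(n)+\alpha_n t$ with some $t\in[0,1]$ (the conditional probability of $\psi$ given $B$; any $t$ if $b(n)=0$). Hence the difference is $\alpha_n(t-P_{A,\psi}(n))$, of absolute value at most $\alpha_n$. $\square$

We must build $A$ and $S_e$. There are three tasks: get colors and rigidity into plain graphs (Section 3), build $A$ (Section 4), and put arithmetic into graphs with a controllable number of types (Section 5).

## 3. Frames: colors inside a plain graph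

This section lets us work with vertex-colored graphs, while the official structures remain uncolored.

**Definition.** Let $s\ge1$. An *$s$-framed graph* is a finite graph whose vertex set is a disjoint union $\{\ell,r,m_0,\dots,m_s\}\sqcup X$, $X=X_1\sqcup\dots\sqcup X_s$, such that

* (F1) the edges meeting $\{\ell,r,m_0,\dots,m_s\}$ are exactly $\ell r$; $rm_c$ for $0\le c\le s$; $m_{c-1}m_c$ for $1\le c\le s$; and $m_cx$ for $x\in X_c$, $1\le c\le s$;
* (F2) every $x\in X$ has a neighbor in $X$, and $X_s\ne\emptyset$.

The *body* is the graph induced on $X$, with colors $X_1,\dots,X_s$. The whole graph has $|X|+s+3$ vertices.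

**Example.** Take $s=5$ and a body with one vertex of each color, $x_1,\dots,x_5$, and edges $x_1x_2$, $x_3x_4$, $x_3x_5$. The framed graph has $13$ vertices. The degrees are $1$ for $\ell$, $7$ for $r$, $2$ for $m_0$, $4$ for $m_1,\dots,m_4$, $3$ for $m_5$, and $2,2,3,2,2$ for $x_1,\dots,x_5$.

**Lemma 3.** The partition of an $s$-framed graph is determined by the graph, and so is $s$. Hence isomorphisms between $s$-framed graphs are exactly the color-preserving isomorphisms of the bodies, extended in the unique way to the frames.

*Proof.* The vertex $\ell$ has degree $1$. The vertex $r$ has degree $1+(s+1)=s+2\ge3$. The vertex $m_0$ has neighbors $r,m_1$, so degree $2$. For $1\le c<s$, $m_c$ is adjacent to $r,m_{c-1},m_{c+1}$, so it has degree at least $3$. The vertex $m_s$ is adjacent to $r,m_{s-1}$ and to the nonempty set $X_s$, so it has degree at least $3$. A body vertex has its $m_c$ and a neighbor in $X$, so degree at least $2$. Therefore $\ell$ is the unique vertex of degree $1$, and $r$ is its neighbor; $\deg r=s+2$ gives $s$. Next, $m_0$ is the unique vertex of degree $2$ in $N(r)$, and $N(r)\setminus\{\ell\}=\{m_0,\dots,m_s\}$ induces a path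 starting at $m_0$, which names $m_1,\dots,m_s$. Finally $X_c$ consists of the neighbors of $m_c$ outside the frame. Everything was found from the graph alone, so an isomorphism maps each frame vertex to the one of the same name and each $X_c$ to $X_c$; conversely a color-preserving isomorphism of bodies extends by (F1). $\square$

Every finite colored graph without isolated vertices and with $X_s\neq\emptyset$ is the body of an $s$-framed graph: attach the frame.

**The sentence $\chi^+$.** Let $\chi$ be an FO sentence over $\{=,\sim,X_1,\dots,X_s\}$. Let $\chi^+$ be the graph sentence "there are distinct $\ell,r,m_0,\dots,m_s$ such that (F1), (F2) hold and $\chi$ holds in the body". Here the body is the set of the other vertices, each required to be adjacent to exactly one of $m_1,\dots,m_s$ and to none of $\ell,r,m_0$; $X_c(x)$ is read as $x\sim m_c$, and quantifiers of $\chi$ are restricted to the body. Its finite models are exactly the $s$-framed graphs whose body satisfies $\chi$. By Lemma 3, if all these bodies are rigid, then $\chi^+$ has exactly $n!\cdot(\text{number of isomorphism types of such bodies with } n-s-3 \text{ vertices})$ models on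 $[n]$.

## 4. Half graphs and the background sentence $A$

A linear order must now be coded by an undirected graph. A half graph does this, and it is FO axiomatizable.

**Lemma 4.** Let $P,Q$ be disjoint finite nonempty sets with a bipartite graph between them such that

* (H1) every vertex of $P\cup Q$ has a neighbor on the other side;
* (H2) for $p,p'\in P$: $N(p)\subseteq N(p')$ or $N(p')\subseteq N(p)$;
* (H3) distinct vertices of $P$ have distinct neighborhoods, and likewise for $Q$.

Then $|P|=|Q|=:m$, and there are unique enumerations $P=\{p_0,\dots,p_{m-1}\}$, $Q=\{q_0,\dots,q_{m-1}\}$ with $p_i\sim q_j\iff i\le j$. Conversely, such graphs satisfy (H1)–(H3).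

For $m=2$ this is the path $q_0,p_0,q_1,p_1$; the colors break its symmetry.

*Proof.* Put $m=|P|$. By (H2) and (H3) the neighborhoods of the vertices of $P$ form a strict chain, and by (H1) they are nonempty; enumerate so that $N(p_0)\supsetneq\dots\supsetneq N(p_{m-1})\ne\emptyset$, and put $N(p_m)=\emptyset$. For $q\in Q$ the number $j(q)=\max\{i:q\in N(p_i)\}$ exists by (H1). By nestedness $q\in N(p_i)\iff i\le j(q)$, so $N(q)=\{p_0,\dots,p_{j(q)}\}$. By (H3) for $Q$ the map $j$ is injective. For $i<m$ pick $q\in N(p_i)\setminus N(p_{i+1})$; then $j(q)=i$. So $j$ is a bijection onto $\{0,\dots,m-1\}$, and we name $q_j$ the $q$ with $j(q)=j$. Uniqueness: the relation $p_i\sim q_j\iff i\le j$ forces $|N(p_i)|=m-i$ and $|N(q_j)|=j+1$, so degrees determine indices. Converse: $p_i\sim q_i$ gives (H1); $N(p_i)=\{q_i,\dots,q_{m-1}\}$ and $N(q_j)=\{p_0,\dots,p_j\}$ give (H2) and (H3). $\square$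

Conditions (H1)–(H3) are FO. So is the order, by $p\le p'\iff N_Q(p)\supseteq N_Q(p')$. So is the pairing of $p_i$ with $q_i$: $p$ and $q$ are paired iff $p\sim q$ and every $p'\in P$ with $p'\sim q$ satisfies $p'\le p$.

**The sentence $A$.** Let $s=5$. Let $\chi_A$ say: the colors partition the vertices; $(X_1,X_2)$ and $(X_3,X_4)$ consist of nonempty sets and satisfy (H1)–(H3); the edges between $X_3$ and $X_5$ form a perfect matching of $X_3$ with $X_5$; there are no edges except between the color pairs $(1,2),(3,4),(3,5)$. Put $A:=\chi_A^+$.

By Lemma 4 the finite models of $\chi_A$ are, up to isomorphism, given by two numbers $a,b\ge1$: a half graph of length $a$ on $X_1,X_2$, a half graph of length $b$ on $X_3,X_4$, and $X_5$ matched to $X_3$. This colored graph has $2a+3b$ vertices and no isolated vertices, and $X_5\ne\emptyset$. It is rigid, since all enumerations are unique, and $a=|X_1|$, $b=|X_3|$ can be read off. Let $\mathcal A(a,b)$ be the framed graph, with $2a+3b+8$ vertices. (The example in Section 3 is $\mathcal A(1,1)$.) So $A$ has exactly $a(n)\,n!$ models on $[n]$, with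
$$a(n)=\#\{(a,b):a,b\ge1,\ 2a+3b=n-8\}.$$
This counts the $b$ with $b\equiv n\pmod 2$ and $1\le b\le(n-10)/3$, hence
$$a(n)=\tfrac n6+O(1).\tag{2}$$
For instance $a(14)=0$, $a(15)=1$ with $(a,b)=(2,1)$, and $a(22)=2$ with $(4,2),(1,4)$. Every integer $N\ge7$ is $2a+3b$ with $a,b\ge1$ (take $b=1$ for odd $N$, $b=2$ for even $N$), so $a(n)\ge1$ for $n\ge15$.

**Lemma 5.** If $a,a',b,b'\ge2^\rho$, then $\mathcal A(a,b)\equiv_\rho\mathcal A(a',b')$.

*Proof.* A body vertex is given by its color and its index; the index lives in an order of length $a$ for colors $1,2$ and in an order of length $b$ for colors $3,4,5$ (a vertex of $X_5$ gets the index of its partner in $X_3$). In the $\rho$-round game Duplicator answers a frame vertex by the frame vertex of the same name. She answers a body vertex by a body vertex of the same color, whose index is the answer of her winning strategy in the game on the orders of lengths $a,a'$, respectively $b,b'$. Each of these two side games lasts at most $\rho$ rounds, so by the recalled theorem the index correspondences preserve and reflect $=$ and $<$. Now check the atomic relations. Between frame vertices they depend only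 on names. A body vertex is adjacent to $m_c$ iff its color is $c$, and to no other frame vertex. Two body vertices are equal iff they have the same color and the same index. They are adjacent iff they are $p_i,q_j$ of the same half graph with $i\le j$, or have colors $3,5$ and equal indices; in each case both indices are in the same order. So everything is preserved. $\square$

For $\psi$ of quantifier rank $\rho$ let $c_\psi\in\{0,1\}$ be the truth value of $\psi$ in $\mathcal A(2^\rho,2^\rho)$, and let $T=\{\psi:c_\psi=1\}$. The set $T$ is decidable. Among the pairs counted by $a(n)$, at most $2\cdot2^\rho$ have $a<2^\rho$ or $b<2^\rho$, because each of $a,b$ determines the other. Since $a(n)\to\infty$, Lemma 5 gives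
$$P_{A,\psi}(n)\to c_\psi\qquad\text{for every FO sentence }\psi.\tag{3}$$

So $A$ obeys the 0–1 law, with limit theory $T$.

## 5. Addition and multiplication tables with one marked cell

Sentences must be able to run computations, and for this we put a complete table of $+$ and $\cdot$ on $\{0,\dots,k\}$ into the graph. The table alone has exactly one isomorphism type for each $k$. At $n\approx k^2$ vertices it would face $a(n)\approx k^2/6$ types of $A$, so its share of the models would tend to $0$ whatever happens. The cure is to mark one of the $(k+1)^2$ cells: there are then $(k+1)^2$ types, the same order of magnitude as $a(n)$.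

**The graphs.** Let $s=6$. For $k\ge1$ and $0\le u,v\le k$ let $\beta(k,u,v)$ be the colored graph with
$$X_1=\{p_i\}_{i\le k},\ X_2=\{q_i\}_{i\le k},\ X_3=\{r_i\}_{i\le k},\ X_4=\{s_i\}_{i\le k},\ X_5=\{z_{ij}\}_{i,j\le k},\ X_6=\{w\}$$
and edges $p_iq_j$ $(i\le j)$; $p_ir_i$; $p_is_i$; $z_{ij}p_i$; $z_{ij}q_j$; $z_{ij}r_{i+j}$ if $i+j\le k$; $z_{ij}s_{ij}$ if $ij\le k$, where the index of $s_{ij}$ is the product $i\cdot j$; and $wz_{uv}$. There are no isolated vertices, and $X_6\ne\emptyset$. The framed graph has
$$(k+1)^2+4(k+1)+1+9=(k+3)^2+6$$
vertices. For $k=1$ this is $22$. The cells are then: $z_{00}$, adjacent to $p_0,q_0,r_0,s_0$; $z_{01}$, adjacent to $p_0,q_1,r_1,s_0$; $z_{10}$, adjacent to $p_1,q_0,r_1,s_0$; and $z_{11}$, adjacent to $p_1,q_1,s_1$ only, since $1+1>1$.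

**The axioms.** Let $\chi_{\rm core}$ be the conjunction of

* (B1) the colors partition the vertices; edges occur only between the color pairs $(1,2),(1,3),(1,4),(5,1),(5,2),(5,3),(5,4),(5,6)$;
* (B2) $|X_1|\ge2$, $X_2\ne\emptyset$, and $(X_1,X_2)$ satisfies (H1)–(H3);
* (B3) the $X_1$–$X_3$ edges and the $X_1$–$X_4$ edges form perfect matchings;
* (B4) each $z\in X_5$ has exactly one neighbor in each of $X_1,X_2$ and at most one in each of $X_3,X_4$; for all $p\in X_1$, $q\in X_2$ exactly one $z\in X_5$ is adjacent to both;
* (B5) the recursion axioms below;
* (B6) $|X_6|=1$, and its element has exactly one neighbor.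

Given (B1)–(B4), Lemma 4 supplies unique enumerations $p_0,\dots,p_k$ and $q_0,\dots,q_k$ with $k\ge1$. Let $r_i,s_i$ be the partners of $p_i$ in $X_3,X_4$, and $z_{ij}$ the common $X_5$-neighbor of $p_i,q_j$; by (B4) every $z\in X_5$ is $z_{ij}$ for exactly one pair $(i,j)$. Define partial operations on $\{0,\dots,k\}$ by
$$i\oplus j=l\iff z_{ij}\sim r_l,\qquad i\otimes j=l\iff z_{ij}\sim s_l.$$
If $i$ is represented by $p_i$, then $\le$, successor, $0$, $k$ and these operations are FO definable; for example $i\oplus j=l$ says that there are $q$ paired with $p_j$, $z\in X_5$ adjacent to $p_i$ and $q$, and $r\in X_3$ adjacent to both $z$ and $p_l$. Axiom (B5) says, for all $i$ and all $j<k$: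

* $i\oplus0=i$; $i\oplus(j+1)$ is defined iff $i\oplus j$ is defined and $\ne k$, and then equals $(i\oplus j)+1$;
* $i\otimes0=0$; $i\otimes(j+1)$ is defined iff $i\otimes j$ and $(i\otimes j)\oplus i$ are defined, and then equals $(i\otimes j)\oplus i$.

**Lemma 6.** The finite models of $\chi_{\rm core}$ are, up to isomorphism, exactly the $\beta(k,u,v)$ with $k\ge1$, $0\le u,v\le k$. These are rigid and pairwise non-isomorphic.

*Proof.* In a model, we show by induction on $j$ that $i\oplus j$ is defined iff $i+j\le k$, and then equals $i+j$. For $j=0$ this is $i\oplus0=i$. If it holds for $j<k$, then $i\oplus(j+1)$ is defined iff $i+j\le k$ and $i+j\ne k$, that is, iff $i+j+1\le k$, and then it equals $i+j+1$. Next, $i\otimes j$ is defined iff $ij\le k$, and then equals $ij$. For $j=0$ this is $i\otimes0=0$. If it holds for $j<k$ and $ij\le k$, then $i\otimes(j+1)$ is defined iff $(ij)\oplus i$ is, that is, iff $ij+i\le k$, and then it equals $i(j+1)$. If $ij>k$, then $i\otimes j$ is undefined, hence so is $i\otimes(j+1)$, in accordance with $i(j+1)>k$. So the edges from $X_5$ to $X_3$ and $X_4$ are those of $\beta(k,\cdot,\cdot)$. By (B1) and (B6),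 the unique $w\in X_6$ has one neighbor and it lies in $X_5$, say $z_{uv}$. All other edges are fixed by (B1)–(B4), and the model is $\beta(k,u,v)$.

Conversely $\beta(k,u,v)$ satisfies (B1)–(B4) and (B6) by inspection, and (B5) because the true operations, cut off at $k$, obey these recursions. Since the names $p_i,q_i,r_i,s_i,z_{ij},w$ are all determined by the colored graph, it is rigid and determines $k,u,v$. $\square$

**Computing inside the core.** Let $D_k=(\{0,\dots,k\};\le,\mathrm{Add},\mathrm{Mul})$, where $\mathrm{Add}(x,y,z)$ means $x+y=z$ and $\mathrm{Mul}(x,y,z)$ means $x\cdot y=z$, with all three arguments in $\{0,\dots,k\}$. By the definability just noted, every FO formula over $D_k$ translates effectively, uniformly in $k$, into a formula about $\beta(k,u,v)$: quantifiers run over $X_1$, and $i$ is represented by $p_i$. The index $u$ is definable too: $p_u$ is the $X_1$-neighbor of the neighbor of $w$.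

**Naming $e$.** Put $\mathrm{num}_0(x)=\forall y\,(x\le y)$ and
$$\mathrm{num}_{i+1}(x)=\exists y\,\big(\mathrm{succ}(y,x)\wedge\exists x\,(x=y\wedge\mathrm{num}_i(x))\big),$$
where $\mathrm{succ}(y,x)$ says that $x$ is the successor of $y$. In $D_k$ the formula $\mathrm{num}_e$ holds of $e$ only, and of nothing if $e>k$.

**Lemma 7 (bounded stages).** Let $Q\subseteq\mathbb N^m$ be r.e. There are relations $Q_0\subseteq Q_1\subseteq\cdots$ with union $Q$, where $Q_k\subseteq\{0,\dots,k\}^m$, and FO formulas $\mathsf q(\bar x),\mathsf q^-(\bar x)$ such that for all $k\ge1$ and $\bar x\in\{0,\dots,k\}^m$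
$$D_k\models\mathsf q(\bar x)\iff Q_k(\bar x),\qquad D_k\models\mathsf q^-(\bar x)\iff Q_{k-1}(\bar x).$$

*Proof.* By the Matiyasevich–Robinson–Davis–Putnam theorem there are polynomials $p,p'$ with nonnegative integer coefficients such that $Q(\bar x)$ holds iff $p(\bar x,\bar w)=p'(\bar x,\bar w)$ for some $\bar w$ in $\mathbb N$. Introduce a new variable for every intermediate value in the evaluation of $p$ and $p'$. (For $x^2+1=y$: $w_1=x\cdot x$, $w_2=1$, $w_3=w_1+w_2$, $w_3=y$.) This gives
$$Q(\bar x)\iff\exists w_1\cdots w_M\in\mathbb N\ \theta(\bar x,\bar w),$$
where $\theta$ is a fixed finite conjunction of formulas of the forms $y=0$, $y=1$, $y=y'$, $y+y'=y''$, $y\cdot y'=y''$. Let $Q_k(\bar x)$ mean: all $x_i\le k$, and $\theta(\bar x,\bar w)$ holds for some $w_1,\dots,w_M\le k$. Clearly $Q_k\subseteq Q_{k+1}$, and the union is $Q$, because a tuple with its witnesses has a maximum.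

For $k\ge1$ each form of conjunct is FO over $D_k$: $0$ is the least element, $1$ its successor, and for arguments in $\{0,\dots,k\}$ the relations $\mathrm{Add}$ and $\mathrm{Mul}$ are the true ones. So let $\mathsf q$ be $\exists\bar w\,\theta$. Let $\mathsf q^-$ be the same with all variables, $\bar x$ and $\bar w$, required to differ from the maximum: these elements are $0,\dots,k-1$, and the conjuncts keep their meaning. (If $k=1$, then "$y=1$" fails for the only allowed element $0$, as it should.) $\square$

## 6. The switch at work

We prove Proposition 1.

**Step 1: from a $\Sigma_2$ set to finiteness.** The purpose is to turn $e\in C$ into "only finitely many events". Let $e\in C\iff\exists y\,\forall z\,R(e,y,z)$ and put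
$$Q(e,x):\iff\forall y\le x\ \exists z\ \neg R(e,y,z).$$
This is r.e. The set $\{x:Q(e,x)\}$ is an initial segment of $\mathbb N$. If some $y$ has $\forall z\,R(e,y,z)$, then $Q(e,x)$ fails for all $x\ge y$; if there is no such $y$, then $Q(e,x)$ holds for all $x$. So the set is finite iff $e\in C$. Take $Q_k$ from Lemma 7 and let $E_k=\{x:Q_k(e,x)\}$. Say that the switch is *on* at $k\ge1$ if $E_k\ne E_{k-1}$. The $E_k$ are finite and increase to $\{x:Q(e,x)\}$. If they stabilize, the union is finite; if the union is finite, an increasing sequence of its subsets stabilizes. Thus the switch is on for only finitely many $k$ iff $e\in C$.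

**Step 2: the sentence.** The purpose is to let models exist only when the switch is on. Since $E_{k-1}\subseteq E_k$, the switch is on at $k$ iff $D_k$ satisfies
$$\Delta_e=\exists\epsilon\,\big(\mathrm{num}_e(\epsilon)\wedge\exists x\,(\mathsf q(\epsilon,x)\wedge\neg\mathsf q^-(\epsilon,x))\big).$$
If $e>k$, then $E_k=E_{k-1}=\emptyset$, and indeed $\Delta_e$ fails. Let $S_e=(\chi_{\rm core}\wedge\Delta_e)^+$, with $\Delta_e$ translated to the core, and
$$\sigma_e:=A\vee S_e\vee\text{"there are at most 14 vertices"}.$$

**Step 3: counting.** By Lemmas 3 and 6, $S_e$ has models on $[n]$ only if $n=(k+3)^2+6$ with $k\ge1$ and the switch on at $k$, and then exactly $(k+1)^2\,n!$. For $n\ge15$ we have $a(n)\ge1$, so the spectrum contains all $n\ge1$ (for $n\le14$ every graph qualifies). In a model of $A$ the unique vertex of degree $1$ has a neighbor of degree $5+2=7$; in a model of $S_e$ of degree $6+2=8$. So for $n\ge15$ the two classes are disjoint and, inside $\sigma_e$, $\psi_0$ holds exactly in the models of $S_e$. By Lemma 2, with $\alpha_n=\Pr(G(n\mid\sigma_e)\models\psi_0)$, we get $\alpha_n=0$ unless the switch is on, and by (2), along stages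 at which it is on,
$$\alpha_n=\frac{(k+1)^2}{a(n)+(k+1)^2},\qquad\frac{a(n)}{(k+1)^2}\to\frac16 .$$

**Step 4: conclusion.** If $e\in C$, then $\alpha_n=0$ for all large $n$, so $P_{\sigma_e,\psi}(n)=P_{A,\psi}(n)\to c_\psi$ by Lemma 2 and (3): the 0–1 law holds. If $e\notin C$, then $\alpha_n\to6/7$ along infinitely many $n$, while $\alpha_n=0$ for the infinitely many $n\ge15$ not of the form $(k+3)^2+6$; there is no limit. The map $e\mapsto\sigma_e$ is computable. This proves Proposition 1. $\square$

## 7. Infinitely many columns, and why a switch cannot handle them

What changes for a $\Pi_3$ set? Write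
$$e\in C\iff\forall j\ge1\ \exists y\ \forall z\ R(e,j,y,z),\qquad Q(e,j,x):\iff\forall y\le x\ \exists z\ \neg R(e,j,y,z).$$
By the argument of Step 1 of Section 6, applied to each $j$,
$$e\in C\iff\text{for all } j\ge1\ \text{the set } \{x:Q(e,j,x)\}\text{ is finite.}\tag{4}$$
So there is a column of events for each $j$, and $e\in C$ means that every column contains finitely many.

The sensible first attempt is to turn the switch on at stage $k$ when some column $j\in\{1,\dots,k\}$ changes. It fails on a simple input. Let $R(e,j,y,z)$ be "$y\ge1$". Then $Q(e,j,x)\iff x=0$, every column is $\{0\}$, and $e\in C$. Yet column $j$ must change at some stage, necessarily at a stage $k\ge j$, since $Q_k(e,j,x)$ requires $j\le k$. So changes occur at infinitely many stages, and $\Pr(\psi_0)$ oscillates although $e\in C$. Watching only the columns $j\le J$ for a fixed $J$ does not help either, since it ignores the others.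

No refinement of the on/off rule can succeed. Suppose that in a mixture as in Lemma 2 the ratio $b_e(n)/a(n)$ is computable from $e,n$ and is always either $0$ or at least a fixed $\varepsilon>0$, and that $e\in C\iff\alpha_n\to0$. Then $\alpha_n\to0$ iff $\exists N\,\forall n>N\ b_e(n)=0$, so $C$ is $\Sigma_2$. The $\Pi_3$ shape of "$\alpha_n\to0$", namely $\forall M\,\exists N\,\forall n>N\ (\alpha_n<1/M)$, uses its first quantifier only if $\alpha_n$ takes arbitrarily small positive values. This also shows why $A$ needs unboundedly many types: if $a(n)\le K$, every nonzero share $\alpha_n$ would be at least $1/(K+1)$.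

The remedy is to give a change in column $j$ the weight $1/j$, and to give a stage the weight of the smallest column that changes. Finite columns then push the weights to $0$, while one infinite column keeps them above a positive constant infinitely often. The marked cell $z_{uv}$ is how a weight is realized: a definable condition leaves about a fraction $1/j$ of the possible rows $u$.

## 8. The least changed column as a weight

Apply Lemma 7 to the r.e. relation $Q(e,j,x)$ of Section 7 and let $E^e_k(j)=\{x:Q_k(e,j,x)\}$: a finite set, increasing in $k$, with union $\{x:Q(e,j,x)\}$. For $k\ge1$ put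
$$\delta_e(j,k):\iff E^e_k(j)\ne E^e_{k-1}(j),$$
$$h_e(k)=\text{the least } j\in\{1,\dots,k\}\text{ with }\delta_e(j,k),\text{ or } k \text{ if there is none.}$$
So $1\le h_e(k)\le k$.

**Lemma 8.** $e\in C$ if and only if $h_e(k)\to\infty$ as $k\to\infty$.

*Proof.* For fixed $j$, the set $\{k:\delta_e(j,k)\}$ is finite iff the increasing sequence of finite sets $E_k^e(j)$ stabilizes, iff $\{x:Q(e,j,x)\}$ is finite. If $e\notin C$, then by (4) some $j\ge1$ has $\delta_e(j,k)$ for infinitely many $k$; for those with $k\ge j$ we get $h_e(k)\le j$, so $h_e(k)\not\to\infty$. If $e\in C$, then for each $J$ and all sufficiently large $k>J$ no $j$ with $1\le j\le J$ satisfies $\delta_e(j,k)$; hence $h_e(k)$ is either a changed column beyond $J$ or $k$ itself, and in both cases $h_e(k)>J$. $\square$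

In the example of Section 7, with $E_k^e(j)\subseteq\{0\}$ for all $j$, each column changes exactly once, so $h_e(k)\to\infty$, as it should.

**Lemma 9.** There is a formula $H_e(x)$, computable from $e$, that defines the element $h_e(k)$ in $D_k$ for every $k\ge1$.

*Proof.* Let $\mathsf q,\mathsf q^-$ be the formulas of Lemma 7. As $E^e_{k-1}(j)\subseteq E^e_k(j)$, for $j\le k$ the condition $\delta_e(j,k)$ is expressed in $D_k$ by
$$\mathsf d_e(j)=\exists\epsilon\,\big(\mathrm{num}_e(\epsilon)\wedge\exists x\,(\mathsf q(\epsilon,j,x)\wedge\neg\mathsf q^-(\epsilon,j,x))\big).$$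
If $e>k$, both sets $E$ are empty and $\mathsf d_e$ fails, as required; if $e=k$ or $j=k$, then $Q_{k-1}(e,j,\cdot)$ is empty and $\mathsf q^-$ fails, as required. Now $H_e(x)$ says: either $x\ne0$, $\mathsf d_e(x)$, and no $y$ with $0<y<x$ satisfies $\mathsf d_e(y)$; or $x$ is the maximum and no $y\ne0$ satisfies $\mathsf d_e(y)$. $\square$

**The sentences $B_e$ and $\varphi_e$.** Let $\chi_{B,e}$ be $\chi_{\rm core}$ together with the condition $u\cdot h_e(k)\le k$, expressed as
$$\exists g\,\exists y\,\big(H_e(g)\wedge\mathrm{Mul}(u,g,y)\big);$$
there is no condition on $v$. This is FO since $u$ is definable and formulas over $D_k$ translate. Put $B_e:=\chi_{B,e}^+$ and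
$$\varphi_e:=A\ \vee\ B_e\ \vee\ \text{"there are at most 14 vertices"}.$$

**Counting.** The values $u\in\{0,\dots,k\}$ with $u\,h_e(k)\le k$ are $0,1,\dots,\lfloor k/h_e(k)\rfloor$, and $v$ is free. So by Lemmas 3 and 6, $B_e$ has models on $[n]$ only if $n=(k+3)^2+6$ with $k\ge1$, and then exactly $b_e(n)\,n!$ of them, where
$$b_e(n)=\Big(\Big\lfloor\frac k{h_e(k)}\Big\rfloor+1\Big)(k+1),\qquad\frac{k(k+1)}{h_e(k)}\le b_e(n)\le\frac{2k(k+1)}{h_e(k)}.\tag{5}$$
The lower bound uses $\lfloor t\rfloor+1\ge t$; the upper bound uses $\lfloor t\rfloor+1\le t+1\le2t$ for $t=k/h_e(k)\ge1$. Put $b_e(n)=0$ for all other $n$.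

The free coordinate $v$ is needed: with $v=0$ imposed, $b_e(n)$ would be at most $k+1$ against $a(n)\sim k^2/6$, and the share of $B_e$ would always tend to $0$. As a numerical check take $k=1$, $n=22$. Then $h_e(1)=1$ for every $e$, so $b_e(22)=2\cdot2=4$, $a(22)=2$, and $\psi_0$ has probability $4/6=2/3$.

## 9. The theorem for $\Pi_3$ sets

**Theorem 10.** Let $C\subseteq\mathbb N$ be any $\Pi_3$ set. There is a computable map $e\mapsto\varphi_e$ such that the spectrum of every $\varphi_e$ contains every $n\ge1$, and:

* (a) if $e\in C$, then $G(n\mid\varphi_e)$ obeys the FO 0–1 law, with a limit theory $T$ that is fixed (independent of $e$ and $C$) and decidable;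
* (b) if $e\notin C$, then $\Pr(G(n\mid\varphi_e)\models\psi_0)$ does not converge.

*Proof.* **Step 1: the share of $B_e$.** We reduce everything to one ratio. The map $e\mapsto\varphi_e$ is computable by Lemma 9. The spectrum contains every $n\ge1$: for $n\le14$ because of the last disjunct, and for $n\ge15$ because $a(n)\ge1$. For $n\ge15$ the models of $A$ and of $B_e$ are disjoint classes, since the neighbor of the unique vertex of degree $1$ has degree $7$ in the first and $8$ in the second. Hence for $n\ge15$ a model of $\varphi_e$ satisfies $\psi_0$ iff it is a model of $B_e$, and by Lemma 2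
$$\alpha_n:=\Pr(G(n\mid\varphi_e)\models\psi_0)=\frac{b_e(n)}{a(n)+b_e(n)}.$$
So $\alpha_n=0$ for every $n\ge15$ not of the form $(k+3)^2+6$ with $k\ge1$. For $n=(k+3)^2+6$ we have $a(n)\sim k^2/6$ by (2), and (5) gives
$$\frac{6+o(1)}{h_e(k)}\le\frac{b_e(n)}{a(n)}\le\frac{12+o(1)}{h_e(k)}\qquad(k\to\infty).\tag{6}$$

**Step 2: $e\in C$.** We show that $B_e$ disappears in the limit. By Lemma 8, $h_e(k)\to\infty$, so (6) gives $\alpha_n\to0$. By Lemma 2, $|P_{\varphi_e,\psi}(n)-P_{A,\psi}(n)|\le\alpha_n\to0$ for every $\psi$, and by (3), $P_{\varphi_e,\psi}(n)\to c_\psi\in\{0,1\}$. The limit theory is the set $T$ of Section 4. It is decidable, and its definition involves neither $e$ nor $C$.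

**Step 3: $e\notin C$.** We show that $\alpha_n$ oscillates. By Lemma 8 there is $J$ with $h_e(k)\le J$ for infinitely many $k$. Along the corresponding $n$, (6) gives $b_e(n)/a(n)\ge(6+o(1))/J$. Since $t\mapsto t/(1+t)$ is increasing,
$$\limsup_n\alpha_n\ge\frac{6/J}{1+6/J}=\frac6{6+J}>0.$$
But $\alpha_n=0$ for infinitely many $n$. So $\alpha_n$ does not converge. $\square$

## 10. $\Pi_3$-completeness and its variants

**Corollary 11.** $\mathsf{0}$–$\mathsf{1LAW}$ is $\Pi_3$-complete under many-one reductions; in particular it is not in $\Sigma_3$. Hardness holds already for sentences with full spectrum.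

*Proof.* Membership is (1). For hardness let $C$ be any $\Pi_3$ set. By Theorem 10, $e\in C$ implies $\varphi_e\in\mathsf{0}$–$\mathsf{1LAW}$, and $e\notin C$ implies that $\Pr(\psi_0)$ has no limit along the full spectrum, so $\varphi_e\notin\mathsf{0}$–$\mathsf{1LAW}$. Thus $e\mapsto\varphi_e$ is a reduction. The last point in the recollection of the hierarchy in Section 1 gives $\mathsf{0}$–$\mathsf{1LAW}\notin\Sigma_3$. $\square$

**Corollary 12.**

1. Every set $\mathcal K$ with $\mathsf{0}$–$\mathsf{1LAW}\subseteq\mathcal K\subseteq\{\varphi:\Pr(G(n\mid\varphi)\models\psi_0)\text{ converges}\}$ is $\Pi_3$-hard. In particular $\mathsf{CONV}$ and $\{\varphi:\Pr(G(n\mid\varphi)\models\psi_0)\text{ converges}\}$ are $\Pi_3$-complete. So is $\{\varphi:\Pr(G(n\mid\varphi)\models\psi_0)\to0\}$.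
2. For $n\ge15$ all models of $\varphi_e$ on $[n]$ are rigid. Hence everything holds verbatim for uniformly random unlabelled models.
3. For a suitable constant $v$, all $\varphi_e$ can be taken in the $v$-variable fragment of FO. (A bound on quantifier rank is impossible, since there are only finitely many sentences of bounded rank up to equivalence.)

All limits here are along the spectrum, and hold vacuously if it is finite.

*Proof of 1.* **Hardness of $\mathcal K$.** If $e\in C$, then $\varphi_e\in\mathsf{0}$–$\mathsf{1LAW}\subseteq\mathcal K$. If $e\notin C$, then $\Pr(\psi_0)$ does not converge, so $\varphi_e\notin\mathcal K$. Hence $e\mapsto\varphi_e$ reduces $C$ to $\mathcal K$.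

**The two convergence sets.** Both lie between the bounds, so they are hard. $\mathsf{CONV}$ is $\Pi_3$ by the Cauchy criterion: $\varphi\in\mathsf{CONV}$ iff
$$\forall M\ge1\ \forall\psi\ \exists N\ \forall n,n'>N\ \Big(n,n'\text{ in the spectrum}\Rightarrow|P_{\varphi,\psi}(n)-P_{\varphi,\psi}(n')|<\tfrac1M\Big),$$
with a decidable matrix. Fixing $\psi=\psi_0$ gives the same bound for the second set.

**Convergence to $0$.** This set is $\Pi_3$ via $\forall M\ge1\ \exists N\ \forall n>N$ ($n$ in the spectrum implies $P_{\varphi,\psi_0}(n)<1/M$). It is hard because $\alpha_n\to0$ if $e\in C$ (Step 2 of the proof of Theorem 10), and $\alpha_n$ has no limit if $e\notin C$. $\square$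

*Proof of 2.* For $n\ge15$ a model of $\varphi_e$ on $[n]$ is a model of $A$ or of $B_e$; its body is rigid (Section 4, Lemma 6), so the graph is rigid by Lemma 3. Every isomorphism type of models thus has exactly $n!$ labelled copies, and the uniform distributions on labelled and on unlabelled models give every $\psi$ the same probability. The finitely many $n\le14$ do not affect limits. So Theorem 10 and the resulting hardness statements hold for unlabelled models. The upper bounds hold by the same formulas, since for fixed $n$ the isomorphism types of models, and the probability of $\psi$ among them, are computable. $\square$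

*Proof of 3.* **The variables.** The sentence $\varphi_e$ depends on $e$ only through the subformula $\mathrm{num}_e$. As written, $\mathrm{num}_e$ reuses two variables, whatever $e$ is. Its translation to graphs needs in addition only the frame variables and the fixed auxiliary variables used to express $\le$ and $\mathrm{succ}$, which are bound inside those subformulas and so may be reused each time. Everything else in $\varphi_e$ is a fixed piece of text. So there is $v$, independent of $e$, such that all $\varphi_e$ lie in the $v$-variable fragment. This $v$ depends on $C$ through the formula $\theta$ of Lemma 7, but it can be made independent of $C$ as well: fix one $\Pi_3$-complete set $C_0$ with its map $e\mapsto\varphi^0_e$, and for other $C$ use $e\mapsto\varphi^0_{f(e)}$, where $f$ reduces $C$ to $C_0$; Theorem 10 for $C_0$ gives (a) and (b) for $C$.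

**The quantifier rank.** For $\rho,m\ge0$ define finite lists of formulas in the free variables $x_1,\dots,x_m$. Let $F_0^m$ consist of the disjunctive normal forms, without repetitions and in a fixed order, built from the atomic formulas in $x_1,\dots,x_m$. Let $F_{\rho+1}^m$ consist of the disjunctive normal forms built from these atomic formulas and the formulas $\exists x_{m+1}\,\theta$ with $\theta\in F_\rho^{m+1}$. (The empty disjunction is "false" and the empty conjunction is "true".) By induction on $\rho$, every formula of quantifier rank at most $\rho$ with free variables among $x_1,\dots,x_m$ is effectively converted into an equivalent member of $F_\rho^m$: write it as a Boolean combination of atomic formulas and formulas beginning with $\exists$, rename the bound variable to $x_{m+1}$, convert the inside, and pass to disjunctive normal form. So sentences of rank at most $\rho$ are effectively converted into members of the finite list $F^0_\rho$. Now suppose that a reduction of a $\Pi_3$-complete set to $\mathsf{0}$–$\mathsf{1LAW}$ had all its values of rank at most $\rho$. As $\mathsf{0}$–$\mathsf{1LAW}$ is closed under logical equivalence,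 a finite table recording which members of $F^0_\rho$ belong to it would decide the $\Pi_3$-complete set. This is impossible, because such a set is not decidable. $\square$
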